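\title{Every periodic function is the periodic term of a one-dimensional Hilbert--Kunz function}

\begin{abstract}
The Hilbert--Kunz function of a one-dimensional Noetherian local ring $R$ of prime characteristic $p$ has the form $e\mapsto e_{HK}(R)\,p^e-\phi_R(e)$ with $\phi_R$ eventually periodic. We show that every periodic function $\phi\colon\mathbb Z_{\ge0}\to\mathbb Z$ agrees with some $\phi_R$ for all large $e$, in every prime characteristic and over every residue field. Up to an additive constant, $\phi$ is realized by a complete reduced ring, made of power series whose coefficients lie in prescribed subspaces of a finite field; adjoining a nilpotent element removes the constant. Rings of depth zero cannot be avoided: if $R$ is Cohen--Macaulay, then $\phi_R\ge0$, and $\phi_R\ge2$ unless $\phi_R$ is eventually constant. The bound $2$ is sharp.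
\end{abstract}

\section{Introduction}

All rings are commutative. Let $(R,\mathfrak m)$ be a one-dimensional Noetherian local ring of prime characteristic $p$. For $e\ge0$ and $q=p^e$, a convention kept throughout, let $\mathfrak m^{[q]}$ be the ideal generated by the elements $r^q$ with $r\in\mathfrak m$. The \emph{Hilbert--Kunz function} of $R$ is
\[
HK_R(e)=\ell\bigl(R/\mathfrak m^{[q]}\bigr),
\]
where $\ell$ denotes length. It measures the size of the fiber of the $e$-th iterate of Frobenius over the closed point: if the residue field is perfect and $R$ is a finite module over its subring of $q$-th powers, then by Nakayama's lemma $HK_R(e)$ is the minimal number of generators of that module. For $R=K[[x]]$ it equals $q$. By a theorem of Monsky there are a positive integer $e_{HK}(R)$, the \emph{Hilbert--Kunz multiplicity}, and an eventually periodic function $\phi_R\colon\mathbb Z_{\ge0}\to\mathbb Z$ such that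
\[
HK_R(e)=e_{HK}(R)\,p^e-\phi_R(e)\qquad\text{for all }e\ge0 .
\]
It is known that for every positive integer $\pi$ there is a ring $R$ for which $\phi_R$ is periodic from $e=0$ on, with period $\pi$; rings of the form $K[[x,y]]/(x^N-y^N)$ with $p\nmid N$ provide examples. Once the period can be prescribed, one asks about the values. The following question comes from \cite{Baidya}.

\medskip
\noindent\textbf{Question.} \emph{Let $\phi\colon\mathbb Z_{\ge0}\to\mathbb Z$ be periodic. Is there a one-dimensional Noetherian local ring $R$ of prime characteristic with $\phi_R(e)=\phi(e)$ for all sufficiently large $e$?}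
\medskip

The plane curves above suggest a negative answer: for them $\phi_R$ is positive when $N\ge2$, and it never takes a value twice within a period (Example~\ref{ex:fermat}). The answer is nevertheless positive, and neither the characteristic nor the residue field is an obstruction.

\begin{theorem}\label{thm:A}
Let $p$ be a prime, $K$ a field of characteristic $p$, and $\phi\colon\mathbb Z_{\ge0}\to\mathbb Z$ a periodic function. There is a complete one-dimensional Noetherian local ring $(R,\mathfrak m)$ containing $K$, with $R/\mathfrak m=K$, such that $\phi_R(e)=\phi(e)$ for all $e\gg0$.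
\end{theorem}

Part of the suspicion is justified: a nonzerodivisor in $\mathfrak m$ bounds $\phi_R$ from below. Recall that a one-dimensional Noetherian local ring is \emph{Cohen--Macaulay} if $\mathfrak m$ contains a nonzerodivisor, and has \emph{depth zero} otherwise. A reduced one-dimensional ring is Cohen--Macaulay, because its zerodivisors lie in the finitely many minimal primes, whose union does not contain $\mathfrak m$.

\begin{theorem}\label{thm:B}
\begin{enumerate}
\item[(1)] For $p$, $K$, $\phi$ as in Theorem~\ref{thm:A} there is $c_0\in\mathbb Z$ such that for every integer $c\ge c_0$ there is a complete reduced (hence Cohen--Macaulay) one-dimensional Noetherian local ring $R$ with residue field $K$ and $\phi_R(e)=\phi(e)+c$ for all $e\gg0$. If $K=\mathbb F_p$, then $R$ can be taken to be a domain.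
\item[(2)] Let $R$ be a one-dimensional Cohen--Macaulay local ring of characteristic $p$. Then $\phi_R(e)\ge0$ for all $e$. If $\phi_R$ is not eventually constant, then $\phi_R(e)\ge2$ for all $e$.
\item[(3)] The bound $2$ is sharp: over every field $K$ of characteristic $p$ there is a reduced ring $R$ for which $\phi_R$ is not eventually constant and takes the value $2$ infinitely often. Also, every constant $c\ge0$ occurs as $\phi_R$ for a reduced ring $R$.
\end{enumerate}
\end{theorem}

Thus rings of depth zero cannot be avoided in Theorem~\ref{thm:A}. If $\phi$ is periodic, nonconstant, and takes a value at most $1$, then it takes that value infinitely often and is not eventually constant, so by (2) every ring realizing $\phi$ has depth zero.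

The proof has three ingredients. For a Cohen--Macaulay ring, $\phi_R(e)$ is the length of a module $M_e/R$ generated by $q$-th powers of fractions; this gives (2) and shows where periodicity comes from (Section~\ref{sec:CM}). An ideal of finite length lowers $\phi_R$ by a constant, which reduces Theorem~\ref{thm:A} to (1) (Section~\ref{sec:shift}). Finally, there are rings for which $\ell(M_e/R)$ is a sum of dimensions of products of subspaces of a finite field, with summands that can be chosen independently of one another; Section~\ref{sec:example} treats the smallest case, and Sections~\ref{sec:rings}--\ref{sec:proofs} the general one.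

\section{Lengths and first examples}\label{sec:basics}

Let $(R,\mathfrak m)$ be as in the introduction. Four facts are used throughout.

\begin{enumerate}
\item[(F1)] If $\mathfrak m=(y_1,\dots,y_s)$, then $\mathfrak m^{[q]}=(y_1^q,\dots,y_s^q)$, because $(\sum r_iy_i)^q=\sum r_i^qy_i^q$.
\item[(F2)] If $HK_R(e)=\mu p^e-\psi(e)$ for all $e\ge e_1$, with $\mu$ constant and $\psi$ bounded, then $\mu=e_{HK}(R)$ and $\psi(e)=\phi_R(e)$ for $e\ge e_1$. Indeed $\phi_R$ is bounded, being eventually periodic, so both $\mu$ and $e_{HK}(R)$ equal $\lim HK_R(e)/p^e$.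
\item[(F3)] If $x\in\mathfrak m$ is a nonzerodivisor and $J$ is an ideal of finite colength, then $\ell(R/x^jJ)=j\,\ell(R/xR)+\ell(R/J)$. This follows from the chain $R\supset xR\supset\dots\supset x^jR\supset x^jJ$, since multiplication by $x^i$ induces isomorphisms $R/xR\cong x^iR/x^{i+1}R$ and $R/J\cong x^iR/x^iJ$.
\item[(F4)] If $R$ contains a field $K$ that maps onto $R/\mathfrak m$, then $\ell(M)=\dim_KM$ for every module $M$ of finite length, since each composition factor is $K$.
\end{enumerate}

\begin{example}[Coordinate axes]\label{ex:axes}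
Let $c\ge0$ and $R=K[[x_0,\dots,x_c]]/(x_ix_j: i<j)$. An element of $R$ can be written uniquely as $\lambda+\sum_ix_if_i(x_i)$ with $\lambda\in K$ and $f_i\in K[[x_i]]$. So $R$ is the ring of tuples in $\prod_iK[[x_i]]$ with a common constant term; it is reduced and one-dimensional. A basis of $R/\mathfrak m^{[q]}$ consists of $1$ and the $x_i^j$ with $1\le j<q$. Hence $HK_R(e)=1+(c+1)(q-1)=(c+1)q-c$, and $\phi_R$ is the constant $c$.
\end{example}

\begin{example}[A line with an embedded point]\label{ex:embedded}
Let $c\ge1$ and $R=K[[x,z]]/(xz,z^{c+1})$, a ring of depth zero since $\mathfrak mz^c=0$. For $q>c$ a basis of $R/\mathfrak m^{[q]}$ consists of $1,x,\dots,x^{q-1}$ and $z,\dots,z^c$. Hence $HK_R(e)=q+c$, and $\phi_R(e)=-c$ for $q>c$.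
\end{example}

These two examples settle the Question for constant functions. In the next one $\phi_R$ oscillates.

\begin{example}[Plane curves]\label{ex:fermat}
Let $N\ge2$, $p\nmid N$, and $R=K[[x,y]]/(x^N-y^N)$. Here $x$ is a nonzerodivisor and $\ell(R/xR)=N$. Write $q=jN+b$ with $0<b<N$. Since $y^{jN}=x^{jN}$, we have $\mathfrak m^{[q]}=x^{jN}(x^b,y^b)$, and $R/(x^b,y^b)=K[[x,y]]/(x^b,y^b)$ has length $b^2$. By (F3), $HK_R(e)=jN^2+b^2=Nq-b(N-b)$, so
\[
\phi_R(e)=b(N-b),\qquad b=\text{the residue of }p^e\text{ modulo }N .
\]
For $N=5$ and $p\equiv\pm2\pmod 5$ the values are $4,6,4,6,\dots$. In general $b(N-b)=b'(N-b')$ holds only for $b'=b$ or $b'=N-b$. So $\phi_R(e)=\phi_R(e')$ if and only if $p^{e}\equiv\pm p^{e'}\pmod N$: the least period is the order of $p$ in $(\mathbb Z/N)^\times/\{\pm1\}$, and the values within one period are distinct. A pattern such as $c,c,c+1,c,c,c+1,\dots$ is out of reach of this family.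
\end{example}

\section{The periodic term of a Cohen--Macaulay ring}\label{sec:CM}

To bound $\phi_R$ from below we exhibit it as a length. If $x\in\mathfrak m$ is a nonzerodivisor, then $x^qR\subset\mathfrak m^{[q]}$ and $\ell(R/x^qR)$ is exactly linear in $q$, so $HK_R(e)=q\,\ell(R/xR)-\ell(\mathfrak m^{[q]}/x^qR)$. The last term is bounded when $x$ is chosen well. One says that $x\in\mathfrak m$ generates a \emph{reduction} of $\mathfrak m$ if $\mathfrak m^{h+1}=x\mathfrak m^h$ for some $h\ge0$. Let $Q\supset R$ be the total quotient ring, obtained by inverting all nonzerodivisors.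

\begin{proposition}\label{prop:length}
Let $(R,\mathfrak m)$ be a one-dimensional Noetherian local ring of characteristic $p$ with $\mathfrak m=(y_1,\dots,y_s)$, and let $x\in\mathfrak m$ be a nonzerodivisor that generates a reduction of $\mathfrak m$. Put $w_i=y_i/x\in Q$ and
\[
M_e=x^{-q}\mathfrak m^{[q]}=R+\sum_{i=1}^sRw_i^{\,q}\subset Q .
\]
Then $e_{HK}(R)=\ell(R/xR)$ and $\phi_R(e)=\ell(M_e/R)$ for all $e\ge0$.
\end{proposition}

\begin{proof}
The two descriptions of $M_e$ agree by (F1) applied to the generators $x,y_1,\dots,y_s$. Division by $x^q$ gives $\mathfrak m^{[q]}/x^qR\cong M_e/R$, so by (F3)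
\[
HK_R(e)=q\,\ell(R/xR)-\ell(M_e/R)\qquad(e\ge0).
\]
By (F2) it remains to bound $\ell(M_e/R)$. Since $x\in\mathfrak m$, the modules $x^{-j}\mathfrak m^j$ increase with $j$. If $\mathfrak m^{h+1}=x\mathfrak m^h$, they are all equal to $S=x^{-h}\mathfrak m^h$ for $j\ge h$. Hence $M_e\subset x^{-q}\mathfrak m^q\subset S$ for every $e$, and $S/R\cong\mathfrak m^h/x^hR\subset R/x^hR$ has finite length.
\end{proof}

In Example~\ref{ex:fermat}, $x$ generates a reduction because $y^N=x^N$ gives $\mathfrak m^N=x\mathfrak m^{N-1}$, and $w=y/x$ satisfies $w^N=1$. The powers $w^q$ run through a finite orbit of Frobenius, and $\phi_R(e)$ records how far $w^q$ is from lying in $R$. The construction in Section~\ref{sec:rings} replaces the root of unity $w$ by an element of a finite field.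

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
\emph{Finding $x$.} By the theorem of Northcott and Rees, if $R/\mathfrak m$ is infinite then the maximal ideal of a one-dimensional Noetherian local ring has a reduction generated by one element. To arrange this hypothesis, let $R'=R[X]_{\mathfrak mR[X]}$. It is a Noetherian local ring, flat over $R$, with maximal ideal $\mathfrak m'=\mathfrak mR'$ and infinite residue field $(R/\mathfrak m)(X)$. A nonzerodivisor $y\in\mathfrak m$ remains one in $R'$ by flatness, and $yR'$ contains a power of $\mathfrak m'$, so $R'$ is one-dimensional and Cohen--Macaulay. By (F1), $\mathfrak m'^{[q]}=\mathfrak m^{[q]}R'$. Tensoring a composition series of $R/\mathfrak m^{[q]}$ with $R'$ gives a filtration of $R'/\mathfrak m'^{[q]}$ with the same number of factors, each equal to the simple module $R'/\mathfrak m'$. So $HK_{R'}=HK_R$ and $\phi_{R'}=\phi_R$, and we may replace $R$ by $R'$.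

Let then $\mathfrak m^{h+1}=x\mathfrak m^h$ with $x\in\mathfrak m$. The only prime containing $x$ is $\mathfrak m$. Every zerodivisor lies in an associated prime of $R$, and $\mathfrak m$ is not associated because it contains a nonzerodivisor. Hence $x$ is a nonzerodivisor. This is where the Cohen--Macaulay hypothesis enters, and Example~\ref{ex:embedded} shows that the conclusion fails without it. Proposition~\ref{prop:length} gives $\phi_R(e)=\ell(M_e/R)\ge0$ for all $e$.

\emph{Small values persist.} Suppose $\phi_R(e_0)\le1$ for some $e_0$; we show that $\phi_R$ is eventually constant. Put $M=M_{e_0}$ and $u_i=w_i^{p^{e_0}}$, so that $M_{e_0+f}=R+\sum_iRu_i^{p^f}$ for $f\ge0$.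

If $\phi_R(e_0)=0$, then all $u_i$ lie in $R$, so do their powers, and $\phi_R(e)=0$ for all $e\ge e_0$.

Let $\phi_R(e_0)=1$. Then $M/R$ is simple, so it is cyclic and $\mathfrak mM\subset R$. We show that both properties pass to $M_{e_0+f}/R$. Cyclicity passes by the additivity of Frobenius: some $u\in\{u_1,\dots,u_s\}$ has nonzero image in $M/R$ and hence generates it, so $u_i=c_iu+r_i$ with $c_i,r_i\in R$, and
\[
u_i^{p^f}=c_i^{p^f}u^{p^f}+r_i^{p^f}\in R+Ru^{p^f}.
\]
The inclusion $\mathfrak mu\subset R$ alone cannot be iterated; what can be iterated is $\mathfrak mu\subset\mathfrak m$. We claim that $\mathfrak mM\subset\mathfrak m$. Otherwise the ideal $\mathfrak mM$ of $R$, which is generated by products $yv$ with $y\in\mathfrak m$ and $v\in M$, has such a generator outside $\mathfrak m$, so $yv=\varepsilon$ is a unit of $R$. Then $y$ and $v$ are units of $Q$ with $v^{-1}=\varepsilon^{-1}y$, and $\mathfrak mv\subset R$ gives $\mathfrak m\subset v^{-1}R=yR$. So $\mathfrak m=yR$ with $y$ a nonzerodivisor, (F3) gives $HK_R(e)=\ell(R/y^qR)=q$, and $\phi_R$ vanishes identically, contrary to $\phi_R(e_0)=1$.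 This proves the claim. By induction $\mathfrak mu^j\subset\mathfrak m$ for all $j\ge0$. Thus $M_{e_0+f}/R$ is generated by the image of $u^{p^f}$ and killed by $\mathfrak m$, and $\phi_R(e_0+f)\le1$ for all $f\ge0$. If the value $0$ occurs for some $f$, then $\phi_R$ is eventually $0$ by the previous case. Otherwise $\phi_R(e)=1$ for all $e\ge e_0$.
\end{proof}

\section{Ideals of finite length}\label{sec:shift}

Example~\ref{ex:embedded} is $K[[x]]$ enlarged by an ideal of length $c$, and its periodic term is smaller by $c$. This is a general phenomenon, because a deep Frobenius power of $\mathfrak m$ misses such an ideal.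

\begin{lemma}\label{lem:finite}
Let $(R,\mathfrak m)$ be a one-dimensional Noetherian local ring of characteristic $p$ and $\mathfrak a$ an ideal of finite length. Then $R/\mathfrak a$ is one-dimensional and $\phi_R(e)=\phi_{R/\mathfrak a}(e)-\ell(\mathfrak a)$ for all $e\gg0$.
\end{lemma}

\begin{proof}
Since $\mathfrak m^j\mathfrak a=0$ for some $j$, every prime other than $\mathfrak m$ contains $\mathfrak a$, so $\dim R/\mathfrak a=1$. The sequence
\[
0\to\mathfrak a/(\mathfrak a\cap\mathfrak m^{[q]})\to R/\mathfrak m^{[q]}\to R/(\mathfrak a+\mathfrak m^{[q]})\to0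
\]
is exact, and its last term has length $HK_{R/\mathfrak a}(e)$. The descending chain $\mathfrak a\cap\mathfrak m^j$ in the finite-length module $\mathfrak a$ stabilizes, and its intersection is $0$ by Krull's intersection theorem $\bigcap_j\mathfrak m^j=0$. As $\mathfrak m^{[q]}\subset\mathfrak m^q$, we get $HK_R(e)=HK_{R/\mathfrak a}(e)+\ell(\mathfrak a)$ for $e\gg0$, and (F2) finishes the proof.
\end{proof}

\begin{lemma}\label{lem:shift}
Let $(R,\mathfrak m)$ be a complete one-dimensional Noetherian local ring containing a field $K$ of characteristic $p$ with $R/\mathfrak m=K$, and let $c\ge0$. Then $R_1=R[z]/(\mathfrak mz,\,z^{c+1})$ is a ring of the same kind, and $\phi_{R_1}(e)=\phi_R(e)-c$ for all $e\gg0$.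
\end{lemma}

\begin{proof}
The ideal of $R[z]$ generated by $\mathfrak mz$ and $z^{c+1}$ is $\bigoplus_{i=1}^c\mathfrak mz^i\oplus\bigoplus_{i>c}Rz^i$, so $R_1=R\oplus Kz\oplus\dots\oplus Kz^c$ as an $R$-module. Since $z$ is nilpotent and $R_1/zR_1=R$, the ring $R_1$ is local of dimension one, with maximal ideal $\mathfrak m_1=(\mathfrak m,z)$ and residue field $K$. As a finite $R$-module it is Noetherian and $\mathfrak m$-adically complete, and $\mathfrak m_1^{c+1}\subset\mathfrak mR_1\subset\mathfrak m_1$ shows that it is $\mathfrak m_1$-adically complete. Apply Lemma~\ref{lem:finite} to $\mathfrak a=zR_1$, which has length $c$ by (F4).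
\end{proof}

\begin{remark}
The reduction of Theorem~\ref{thm:A} to Cohen--Macaulay rings loses nothing. For any $R$, let $\mathfrak a$ be the ideal of elements killed by a power of $\mathfrak m$. It has finite length, and $\mathfrak mr\subset\mathfrak a$ implies $r\in\mathfrak a$, so the maximal ideal of $R/\mathfrak a$ is not an associated prime and $R/\mathfrak a$ is Cohen--Macaulay. By Lemma~\ref{lem:finite}, every $\phi_R$ is eventually the periodic term of a Cohen--Macaulay ring minus a nonnegative constant.
\end{remark}

\section{A domain over $\mathbb F_2$ with values $2$ and $3$}\label{sec:example}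

It remains to control the oscillation of $\phi_R$. By Proposition~\ref{prop:length} we want a ring in which the powers $w^q$ of the fractions $w\in x^{-1}\mathfrak m$ are easy to compute modulo $R$. Suppose that $L$ is a finite field, that $R\subset L[[t]]$ contains $t^jL[[t]]$ for some $j$, and that $w=v+\cdots$ is a power series with constant term $v\in L$. Then $w^q\equiv v^q$ modulo $t^qL[[t]]$, which lies in $R$ for large $q$, and $v^q$ is periodic in $e$. Only linear algebra in $L$ is left.

For subspaces $U,U'$ of a field $L$ over a subfield $k$, let $UU'$ be the $k$-span of the products $uu'$ with $u\in U$, $u'\in U'$.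

\begin{example}\label{ex:F16}
Let $k=\mathbb F_2$ and $L=\mathbb F_{16}=k(a)$ with $a^4=a+1$; the polynomial $X^4+X+1$ has no root in $k$ and differs from $(X^2+X+1)^2$, so $1,a,a^2,a^3$ is a basis of $L$. Put $V=\operatorname{span}_k(1,a)$ and
\[
R=k+Vt+t^2L[[t]],\qquad\mathfrak m=Vt+t^2L[[t]].
\]
By Lemma~\ref{lem:ring} below, this is a complete one-dimensional Noetherian local domain. Let $q\ge2$ and $V_e=\operatorname{span}_k(1,a^q)$. The ideal $\mathfrak m^{[q]}$ contains $t^q$ and $(at)^q$. Multiplying these by $k$, by $Vt$ and by $t^2L[[t]]$, we obtain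
\[
\mathfrak m^{[q]}\supset V_et^q+VV_e\,t^{q+1}+t^{q+2}L[[t]].
\]
The right side is an ideal of $R$, and it contains the $q$-th power of every $vt+\cdots\in\mathfrak m$, which is $v^qt^q$ plus terms of degree at least $2q\ge q+2$. So equality holds. Counting dimensions in degrees $0$; $1$; $2,\dots,q-1$; $q$; $q+1$, we find
\[
HK_R(e)=1+2+4(q-2)+(4-2)+(4-\dim VV_e)=4q-(\dim VV_e-1).
\]
The conjugates of $a$ are $a,\ a^2,\ a^4=a+1,\ a^8=a^2+1$. For $e$ even, $V_e=V$ and $VV_e=\operatorname{span}(1,a,a^2)$ has dimension $3$. For $e$ odd, $V_e=\operatorname{span}(1,a^2)$ and $VV_e=\operatorname{span}(1,a,a^2,a^3)$ has dimension $4$. Hence for $e\ge1$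
\[
\phi_R(e)=2\ \text{ if $e$ is even},\qquad\phi_R(e)=3\ \text{ if $e$ is odd}.
\]
By Lemma~\ref{lem:shift}, the ring $R[z]/(\mathfrak mz,z^3)$ has periodic term $0$ for large even $e$ and $1$ for large odd $e$.
\end{example}

The mechanism is a drop in dimension: the product of $\operatorname{span}(1,\alpha)$ and $\operatorname{span}(1,\beta)$ is spanned by $1,\alpha,\beta,\alpha\beta$, and two of these coincide when $\alpha=\beta$. A plane placed in some degree of $R$ therefore detects the exponents $e$ for which $V_e$ equals that plane. To realize an arbitrary function we need many detectors, one per degree, and two difficulties arise. First, $k+Vt+Wt^2+t^3L[[t]]$ is a ring only if $W\supset VV$, so $W$ cannot be a plane. Section~\ref{sec:rings} avoids this by moving $V$ to degree $n$: all products of elements of $\mathfrak m$ then have degree at least $2n$, and the degrees between $n$ and $2n$ are free. Second, for each residue class $j$ modulo the period we need a detector that reacts to $j$ and to no other class. Section~\ref{sec:fields} provides these.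

\section{Power series with prescribed coefficients}\label{sec:rings}

Fix $k=\mathbb F_p$, an integer $\pi\ge1$, the field $L=\mathbb F_{p^\pi}$ and its Frobenius automorphism $\sigma(v)=v^p$, which is $k$-linear of order $\pi$. Subspaces of $L$ and their dimensions are taken over $k$. Let $V\subset L$ be a subspace containing $1$, and $V_e=\sigma^e(V)$; this depends only on $e$ modulo $\pi$. Let $r\ge0$, let $W_1,\dots,W_r$ be arbitrary subspaces of $L$, and put $n=r+1$. Define subspaces $A_d\subset L$ for $d\ge0$ by the second row of the following table; the third row is used in Proposition~\ref{prop:HK}.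
\[
\begin{array}{c|ccccc}
d&0&0<d<n&n&n+i\ \ (1\le i\le r)&d\ge2n\\ \hline
A_d&k&0&V&W_i&L\\
A_dV_e&V_e&0&VV_e&W_iV_e&L
\end{array}
\]
The last entry is $L$ because $1\in V_e$. We have $A_iA_j\subset A_{i+j}$ for all $i,j$: this holds if $i=0$ or $j=0$ or one factor vanishes, and otherwise $i,j\ge n$ and $A_{i+j}=L$.

To obtain the residue field $K$ we extend scalars. Let $K$ be a field of characteristic $p$ and $\Lambda=L\otimes_kK$. For a subspace $U\subset L$ let $U_K=U\otimes_kK\subset\Lambda$. Then $\dim_KU_K=\dim U$, and the $K$-span of the products of elements of $U_K$ and $U'_K$ is $(UU')_K$. We identify $k_K$ with $K$ and set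
\[
R=\Bigl\{\sum_{d\ge0}c_dt^d\in\Lambda[[t]]\ :\ c_d\in(A_d)_K\text{ for all }d\Bigr\},\qquad\mathfrak m=\{\textstyle\sum c_dt^d\in R: c_0=0\}.
\]
Example~\ref{ex:F16} is the case $r=0$, $K=k=\mathbb F_2$, $\pi=4$.

\begin{lemma}\label{lem:ring}
$(R,\mathfrak m)$ is a complete reduced one-dimensional Noetherian local ring containing $K$, with $R/\mathfrak m=K$. If $K=\mathbb F_p$, then $R$ is a domain.
\end{lemma}

\begin{proof}
The coefficient of $t^d$ in a product of two elements of $R$ is a finite sum of elements of the spaces $(A_iA_{d-i})_K\subset(A_d)_K$, so $R$ is a subring of $\Lambda[[t]]$. It contains the complete discrete valuation ring $D=K[[t^{2n}]]$, over which $\Lambda[[t]]$ is free of rank $2n\pi$. Hence $R$ is a finite $D$-module. It follows that $R$ is Noetherian, that $\dim R=\dim D=1$ (an integral extension has the same dimension), and that $R$ is $t^{2n}$-adically complete.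

The map $\sum c_dt^d\mapsto c_0$ is a ring homomorphism from $R$ onto $K$ with kernel $\mathfrak m$. An element outside $\mathfrak m$ has the form $c_0(1+z)$ with $c_0\in K^\times$, $z\in\mathfrak m$, and its inverse $c_0^{-1}\sum_{i\ge0}(-z)^i$ lies in $R$, because each of its coefficients involves only finitely many of the terms $(-z)^i\in R$. So $R$ is local. The ring $R/t^{2n}R$ is local and finite-dimensional over $K$, so $t^{2n}R$ contains a power of $\mathfrak m$, and $R$ is $\mathfrak m$-adically complete.

Write $L=k[X]/(g)$; the polynomial $g$ has no multiple roots since $L/k$ is separable. Then $\Lambda=K[X]/(g)$ is a finite product of fields, $\Lambda[[t]]$ is a product of domains, and $R$ is reduced. If $K=\mathbb F_p$, then $\Lambda=L$ and $R\subset L[[t]]$ is a domain.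
\end{proof}

Since $1\in V$, the element $x=t^n$ lies in $\mathfrak m$, and the fractions in $x^{-1}\mathfrak m$ are power series with constant term in $V_K$. The next proof identifies the module $x^{-q}\mathfrak m^{[q]}$ of Section~\ref{sec:CM} with the series whose coefficients lie in the third row of the table, and $\phi_R(e)$ is the excess of the third row over the second.

\begin{proposition}\label{prop:HK}
For $q=p^e\ge2n$,
\[
HK_R(e)=\pi n\,q-\sum_{i=0}^{2n-1}\bigl(\dim A_iV_e-\dim A_i\bigr).
\]
Consequently $e_{HK}(R)=\pi n$ and, for $p^e\ge2n$,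
\begin{equation}\label{eq:phi}
\phi_R(e)=\dim VV_e-1+\sum_{i=1}^r\bigl(\dim W_iV_e-\dim W_i\bigr).
\end{equation}
\end{proposition}

\begin{proof}
Let $I_q$ be the set of series $\sum_{i\ge0}b_it^{qn+i}$ with $b_i\in(A_iV_e)_K$ for all $i$. As $qn\ge2n$, it is contained in $R$. It is an ideal: if $c_j\in(A_j)_K$ and $b_i\in(A_iV_e)_K$, then $c_jb_i\in(A_jA_iV_e)_K\subset(A_{i+j}V_e)_K$, and each coefficient of a product is a finite sum of such terms. We claim that $\mathfrak m^{[q]}=I_q$.

Let $y=\sum_{d\ge n}c_dt^d\in\mathfrak m$. Then $y^q=\sum_{d\ge n}c_d^qt^{qd}$. The terms with $d>n$ have degree at least $qn+q\ge qn+2n$, where $I_q$ imposes no condition; this is the use of $q\ge2n$. For the leading term write $c_n=\sum_lv_l\otimes\lambda_l$ with $v_l\in V$ and $\lambda_l\in K$. Then $c_n^q=\sum_l\sigma^e(v_l)\otimes\lambda_l^q\in(V_e)_K=(A_0V_e)_K$. Hence $y^q\in I_q$, and $\mathfrak m^{[q]}\subset I_q$.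

Conversely, for $v\in V$ we have $vt^n\in\mathfrak m$, so $\sigma^e(v)t^{qn}\in\mathfrak m^{[q]}$. Multiplying by elements of $(A_i)_Kt^i\subset R$ and adding gives $(A_iV_e)_Kt^{qn+i}\subset\mathfrak m^{[q]}$ for each $i$. Taking $v=1$ and multiplying by $t^{2n}\Lambda[[t]]\subset R$ gives $t^{qn+2n}\Lambda[[t]]\subset\mathfrak m^{[q]}$. An element of $I_q$ is the sum of its $2n$ terms with $i<2n$ and a tail in $t^{qn+2n}\Lambda[[t]]$, so $I_q\subset\mathfrak m^{[q]}$.

By (F4) the length of $R/I_q$ is its $K$-dimension, which we count degree by degree, using $A_d=L$ for $d\ge 2n$ and $qn\ge2n$: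
\begin{align*}
HK_R(e)&=\sum_{d<qn}\dim A_d+\sum_{i\ge0}\bigl(\pi-\dim A_iV_e\bigr)\\
&=\pi qn-\sum_{d<2n}(\pi-\dim A_d)+\sum_{i<2n}(\pi-\dim A_iV_e).
\end{align*}
This is the first formula. The subtracted sum depends only on $e$ modulo $\pi$, so it is bounded, and by (F2) it equals $\phi_R(e)$. The terms $i=0$ and $i=n$ contribute $(\dim V_e-1)+(\dim VV_e-\dim V)=\dim VV_e-1$, the terms $0<i<n$ vanish, and the terms $n<i<2n$ give the sum in \eqref{eq:phi}.
\end{proof}

The field $K$ need be neither finite nor perfect: the scalars $\lambda_l^q$ stay in $K$, and only the subspaces $V_e$ of the finite field $L$, which $\sigma$ permutes cyclically, enter the formula.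

\begin{example}\label{ex:F16again}
Keep $L=\mathbb F_{16}$ and $V$ as in Example~\ref{ex:F16}. The plane $W=V_1=\operatorname{span}(1,a^2)$ detects odd exponents: $WV_e=\sigma(VV_{e-1})$ has dimension $3$ for $e$ odd and $4$ for $e$ even, so $W$ contributes $1$ or $2$ to \eqref{eq:phi}. With one copy of $W$, the values are $2+2=4$ for $e$ even and $3+1=4$ for $e$ odd: the new term cancels the oscillation forced by $V$. With two copies, the ring $\mathbb F_2+Vt^3+Wt^4+Wt^5+t^6L[[t]]$ has $\phi_R(e)=6$ for even $e\ge4$ and $\phi_R(e)=5$ for odd $e\ge3$, the phase opposite to that of Example~\ref{ex:F16}.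
\end{example}

\section{Products of conjugate planes}\label{sec:fields}

We now choose $V=\operatorname{span}(1,a)$ so that the conjugate plane $V_j$ detects exactly the class of $j$ modulo $\pi$. For $j\in\mathbb Z/\pi$ let $\delta_j(e)=1$ if $e\equiv j\pmod\pi$ and $\delta_j(e)=0$ otherwise. We need $a$ to avoid finitely many polynomial relations of degree roughly $p^{\pi/2}$ at most, and for large $\pi$ these have too few roots to exhaust a field with $p^\pi$ elements.

\begin{lemma}\label{lem:generic}
Let $\pi\ge13$. There is $a\in L$ such that the subspaces $V_j=\operatorname{span}(1,\sigma^j(a))$ satisfy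
\[
\dim V_jV_e=4-\delta_j(e)\qquad\text{for all }j,e\in\mathbb Z/\pi .
\]
For such an $a$ and all $e$ we have $k[\sigma^e(a)]=L$ and $\dim V_e=2$.
\end{lemma}

\begin{proof}
Applying $\sigma^{-j}$ gives $\dim V_jV_e=\dim V_0V_{e-j}$, and applying $\sigma^{-f}$ gives $\dim V_0V_f=\dim V_{-f}V_0$. This symmetry halves the range of exponents, which is what keeps the degrees below small. Put $\nu=\lfloor\pi/2\rfloor$. For each nonzero class $f$ modulo $\pi$, one of $f$ and $-f$ has a representative in $\{1,\dots,\nu\}$. So it suffices to find $a$ such that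
\begin{enumerate}
\item[(i)] $1,a,a^2$ are linearly independent over $k$, and
\item[(ii)] for $1\le f\le\nu$, the elements $1,a,a^{p^f},a^{p^f+1}$ are linearly independent over $k$.
\end{enumerate}
If (i) fails, then $a$ has degree at most $2$ over $k$, so $a^{p^2}=a$; there are at most $p^2$ such elements. If (ii) fails for $f$, then $a$ is a root of $c_0+c_1X+c_2X^{p^f}+c_3X^{p^f+1}$ with $c_i\in k$ not all zero. The four exponents are distinct, so this polynomial is nonzero and has at most $p^f+1\le2p^f$ roots. Up to scalars there are $p^3+p^2+p+1\le2p^3$ such polynomials. Since $\sum_{f=1}^\nu p^f\le2p^\nu$ and $8\le p^3$, the number of $a\in L$ violating (i) or (ii) is at most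
\[
p^2+4p^3\sum_{f=1}^{\nu}p^f\le p^2+8p^{\nu+3}\le p^2+p^{\nu+6}<2p^{\nu+6}\le p^{\nu+7}\le p^\pi ,
\]
where the last inequality holds because $\pi-\nu=\lceil\pi/2\rceil\ge7$. So a suitable $a$ exists.

If $\sigma^f(a)=a$ with $f\not\equiv0$, then $V_0V_f=V_0V_0$ would have dimension both $4$ and $3$. Thus $a$ has trivial stabilizer in $\operatorname{Gal}(L/k)=\langle\sigma\rangle$, which means $k[a]=k(a)=L$. Applying $\sigma^e$ gives $k[\sigma^e(a)]=L$. In particular $\sigma^e(a)\notin k$, so $\dim V_e=2$.
\end{proof}

\begin{remark}
Some lower bound on $\pi$ is needed. For $\pi\le3$ the required dimensions exceed $\dim L$. For $\pi=4$ the three elements $1$, $a+\sigma^2(a)$, $a\,\sigma^2(a)$ lie in the two-dimensional fixed field of $\sigma^2$, so (ii) fails for $f=2$ and every $a$. The bound costs nothing, since a multiple of a period is a period.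
\end{remark}

A copy of $V_j$ among the $W_i$ contributes $2-\delta_j(e)$ to \eqref{eq:phi}. To adjust the additive constant in steps of $1$, as Theorem~\ref{thm:B}(1) requires, we also want a subspace that contributes $1$ for every $e$.

\begin{lemma}\label{lem:hyperplane}
Let $a$ be as in Lemma~\ref{lem:generic} and let $H\subset L$ be a subspace of dimension $\pi-1$. Then $HV_e=L$ for all $e$.
\end{lemma}

\begin{proof}
We have $HV_e=H+\sigma^e(a)H\supset H$, so $HV_e$ is $H$ or $L$. If $HV_e=H$, then $H$ is stable under multiplication by $k[\sigma^e(a)]=L$, so $H$ is $0$ or $L$, which is impossible since $0<\pi-1<\pi$.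
\end{proof}

\section{Proofs of the existence statements}\label{sec:proofs}

Let $\pi\ge13$, let $a$ be as in Lemma~\ref{lem:generic}, and take $V=V_0$ in Section~\ref{sec:rings}. Let $m_0,\dots,m_{\pi-1},m_H\ge0$ be integers, and let the list $W_1,\dots,W_r$ consist of $m_j$ copies of $V_j$ for $0\le j<\pi$ and $m_H$ copies of a subspace $H$ of dimension $\pi-1$. By \eqref{eq:phi} and Lemmas~\ref{lem:generic} and~\ref{lem:hyperplane}, the resulting ring $R$ satisfies
\begin{equation}\label{eq:menu}
\phi_R(e)=3-\delta_0(e)+\sum_{j=0}^{\pi-1}m_j\bigl(2-\delta_j(e)\bigr)+m_H\qquad\text{for }p^e\ge2(r+1).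
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
Choose a period $\pi\ge13$ of $\phi$. The nonconstant part of \eqref{eq:menu} is $-(\delta_0+\sum_jm_j\delta_j)$, and the bracket is a function on $\mathbb Z/\pi$ with arbitrary nonnegative values, except that its value at $0$ is at least $1$. We match it with $M-\phi$, where $M=1+\max\phi$, so that $M-\phi\ge1$. Put $m_0=M-1-\phi(0)$ and $m_j=M-\phi(j)$ for $0<j<\pi$. These are nonnegative integers, $\delta_0+\sum_jm_j\delta_j=M-\phi$, and \eqref{eq:menu} becomes
\[
\phi_R(e)=\phi(e)+c_0+m_H\quad(e\gg0),\qquad c_0=3+2\sum_{j=0}^{\pi-1}m_j-M .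
\]
Given $c\ge c_0$, take $m_H=c-c_0$. The remaining properties of $R$ are those of Lemma~\ref{lem:ring}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $c=\max(c_0,0)$; the constant $c_0$ may be negative, and Lemma~\ref{lem:shift} can only lower the periodic term. The proof above gives a ring $R$ as in Lemma~\ref{lem:ring} with $\phi_R(e)=\phi(e)+c$ for $e\gg0$. By Lemma~\ref{lem:shift}, $R_1=R[z]/(\mathfrak mz,z^{c+1})$ is a complete one-dimensional Noetherian local ring containing $K$, with residue field $K$, and $\phi_{R_1}(e)=\phi(e)$ for $e\gg0$.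
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(3)]
Take any $\pi\ge13$ and $r=0$, so that $R=K+V_Kt+t^2\Lambda[[t]]$, which is reduced by Lemma~\ref{lem:ring}. By \eqref{eq:menu}, $\phi_R(e)=3-\delta_0(e)$ for $e\ge1$. This function equals $2$ at the positive multiples of $\pi$ and $3$ at the other positive integers, so it is not eventually constant. The constants $c\ge0$ are realized by the reduced rings of Example~\ref{ex:axes}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Baidya}
Robin Baidya, \emph{A Hilbert-Kunz function with a periodic term that has a given period}, arXiv:1906.08821 (2019).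

\end{thebibliography}
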